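# Closed edges, rings of cliques, and a finiteness conjecture for pairs of graphs

All graphs are finite and simple. Subgraphs need not be induced. Unions and intersections of graphs are taken on vertices and on edges. An edge is also treated as the set of its two endpoints. A graph is 2-connected if it has at least three vertices, is connected, and has no cut vertex.

## 1. A ring of $K_4$'s

Take $K_4$ on $\{1,2,3,4\}$. The edge $12$ lies in exactly two triangles, $123$ and $124$, and these have only the edge $12$ in common. By symmetry, every edge of $K_4$ is the unique common edge of two triangles. Such an edge is delicate if we want to color edges red and blue with no red triangle and no blue triangle: if the rest of one triangle is already red and the rest of the other is already blue, the edge can receive no color.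

Now string $k\ge 3$ copies of $K_4$ in a ring, consecutive copies sharing one vertex. Concretely, the $i$-th copy has vertices $(i,1),(i,2),(i,3),(i+1,1)$, with $i$ taken modulo $k$. The ring has $3k$ vertices and $6k$ edges, so its density is $e/v=2$, and we shall check in Section 3 that it is 2-connected and that no subgraph is denser. Every edge still has the property above, witnessed inside its own $K_4$. As $k$ varies this gives infinitely many graphs, all of density $2$.

The arithmetic behind this deserves attention. One $K_4$ has $6=2\cdot(4-1)$ edges: with $2$ edges charged to each vertex, it pays for all of its vertices except one. In the ring each piece brings only $3$ vertices of its own, since its fourth vertex is counted by the next piece. So the ring has density exactly $2$. If a piece had strictly more than $2(v-1)$ edges, a ring of such pieces would have density larger than $2$.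

The number $2$ is not arbitrary. There is a density $m_2(H_1,H_2)$ attached to a pair of graphs, and $m_2(K_3,K_3)=2$. So at density exactly $m_2(K_3,K_3)$ there are infinitely many 2-connected graphs in which every edge is the unique common edge of two triangles. In this example the two forbidden graphs are the same. What happens if the red graph $H_1$ and the blue graph $H_2$ are not isomorphic? A conjecture says that then only finitely many such graphs exist up to a little above density $m_2(H_1,H_2)$, and that all of them can be colored. We shall see that it is false in general, and true when $m_2(H_1)=m_2(H_2)$.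

## 2. Densities, witnesses, and the family $\hat{\mathcal A}$

**Definition 1 (densities of one graph).** Let $d(H)=e(H)/v(H)$ if $v(H)\ge1$ and $d(H)=0$ otherwise, and $m(H)=\max\{d(H'):H'\subseteq H\}$. Let $d_2(K_2)=\frac12$ and $d_2(H)=\frac{e(H)-1}{v(H)-2}$ if $v(H)\ge3$. Let $m_2(H)=\max\{d_2(H'):H'\subseteq H,\ e(H')\ge1\}$. The graph $H$ is *strictly 2-balanced* if $d_2(H')<d_2(H)$ for every proper subgraph $H'\subsetneq H$ with $e(H')\ge1$. In that case $m_2(H)=d_2(H)$.

Three examples. For $K_3$ we have $d_2=2$; a proper subgraph on three vertices has at most two edges and $d_2\le1$, and $d_2(K_2)=\frac12$. So $K_3$ is strictly 2-balanced with $m_2=2$. For $K_{3,3}$ we have $d_2=\frac{8}{4}=2$; proper subgraphs on $6,5,4,3,2$ vertices have at most $8,6,4,2,1$ edges, so $d_2\le\frac74,\frac53,\frac32,1,\frac12$. So $K_{3,3}$ is also strictly 2-balanced with $m_2=2$. For $K_4$ minus an edge, $d_2=\frac42=2$, but it contains $K_3$ with the same value, so it is not strictly 2-balanced.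

**Definition 2 (density of a pair).** For graphs $H_1,H_2$ with $e(H_2)\ge1$ let
$$d_2(H_1,H_2)=\frac{e(H_1)}{v(H_1)-2+1/m_2(H_2)},\qquad m_2(H_1,H_2)=\max\{d_2(H',H_2):H'\subseteq H_1,\ e(H')\ge1\}.$$
The graph $H_1$ is *strictly balanced with respect to $d_2(\cdot,H_2)$* if $d_2(H',H_2)<d_2(H_1,H_2)$ for every proper subgraph $H'\subsetneq H_1$ with $e(H')\ge1$.

With $H_2=K_3$ the denominator is $v-\frac32$. So $d_2(K_3,K_3)=3/1.5=2$ and $d_2(K_2,K_3)=1/0.5=2$, while three-vertex subgraphs with fewer edges give at most $\frac43$. Thus $m_2(K_3,K_3)=2$, and $K_3$ is not strictly balanced with respect to $d_2(\cdot,K_3)$, because $K_2$ ties. On the other hand $d_2(K_4,K_3)=6/2.5=2.4$, and proper subgraphs on $4,3,2$ vertices give at most $5/2.5=2$, $2$, $2$; so $K_4$ is strictly balanced with respect to $d_2(\cdot,K_3)$.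

**Definition 3 (witnesses and colorings).** For a graph $G$ let $\mathcal R_G=\{R\subseteq G:R\cong H_1\}$ and $\mathcal L_G=\{L\subseteq G:L\cong H_2\}$, and let
$$\mathcal L^*_G=\{L\in\mathcal L_G:\ \forall e\in E(L)\ \exists R\in\mathcal R_G\text{ with }E(L)\cap E(R)=\{e\}\}.$$
Let $\mathcal C^*(H_1,H_2)$ be the set of graphs $G$ with $G=\bigcup_{L\in\mathcal L^*_G}L$. Let $\mathcal C(H_1,H_2)$ be the set of graphs $G$ such that for every $e\in E(G)$ there are $R\in\mathcal R_G$, $L\in\mathcal L_G$ with $E(R)\cap E(L)=\{e\}$. A *valid edge-coloring* of $G$ for $H_1$ and $H_2$ is a red/blue coloring of $E(G)$ with no red copy of $H_1$ and no blue copy of $H_2$.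

For example $K_4\in\mathcal C(K_3,K_3)$, as seen in Section 1. Also $K_4\in\mathcal C^*(K_3,K_3)$: for a triangle $L$ and $e\in E(L)$, the triangle on $e$ and the fourth vertex meets $L$ in exactly $e$. In general $\mathcal C^*\subseteq\mathcal C$: in a graph of $\mathcal C^*$ every edge $e$ lies in some $L\in\mathcal L^*_G$, and then $e$ has a partner $R$.

**Definition 4 (the family $\hat{\mathcal A}$).** For non-empty graphs $H_1,H_2$ with $m_2(H_1)\ge m_2(H_2)>1$ and $\varepsilon>0$, the set $\hat{\mathcal A}=\hat{\mathcal A}(H_1,H_2,\varepsilon)$ consists of all 2-connected graphs $A$ with $m(A)\le m_2(H_1,H_2)+\varepsilon$ such that $A\in\mathcal C^*(H_1,H_2)$ if $m_2(H_1)>m_2(H_2)$, and $A\in\mathcal C(H_1,H_2)$ if $m_2(H_1)=m_2(H_2)$.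

The conjecture comes from Candida Bowtell, Robert Hancock and Joseph Hyde, "Proof of the Kohayakawa–Kreuter conjecture for the majority of cases", arXiv:2307.16760 (2023).

**Conjecture.** Let $H_1\not\cong H_2$ be non-empty graphs with $m_2(H_1)\ge m_2(H_2)>1$. Assume $H_2$ is strictly 2-balanced. Assume moreover that $H_1$ is strictly balanced with respect to $d_2(\cdot,H_2)$ if $m_2(H_1)>m_2(H_2)$, and strictly 2-balanced if $m_2(H_1)=m_2(H_2)$. Then there is $\varepsilon=\varepsilon(H_1,H_2)>0$ such that $\hat{\mathcal A}$ is finite up to isomorphism and every graph in $\hat{\mathcal A}$ has a valid edge-coloring for $H_1$ and $H_2$.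

**Theorem A (the conjecture is false).**

1. Let $H_1$ be $K_8$ minus two adjacent edges and $H_2=K_3$. All hypotheses of the conjecture hold, $m_2(H_1)>m_2(H_2)=2$ and $m_2(H_1,H_2)=4$. For every $\varepsilon>0$ the set $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is infinite; it contains infinitely many graphs with $m(A)=4=m_2(H_1,H_2)$.
2. For every strictly 2-balanced $H_2$ with $m_2(H_2)>1$ there are infinitely many $H_1$ such that $(H_1,H_2)$ satisfies all hypotheses, with $m_2(H_1)>m_2(H_2)$, and $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is infinite for every $\varepsilon>0$.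

**Theorem B (the case $m_2(H_1)=m_2(H_2)$).** Let $H_1\not\cong H_2$ be strictly 2-balanced with $m_2(H_1)=m_2(H_2)>1$. Then there is $\varepsilon>0$ such that $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is finite (up to isomorphism) and every graph in it has a valid edge-coloring.

The finiteness in Theorem B will be proved in full. The coloring clause uses one published theorem, used nowhere else, from M. Christoph, A. Martinsson, R. Steiner, Y. Wigderson, *Resolving the Kohayakawa–Kreuter conjecture*, Proc. London Math. Soc. 130 (2025).

**Theorem (CMSW).** If $m_2(H_1)\ge m_2(H_2)>1$ and $m(G)\le m_2(H_1,H_2)$, then $G$ has an edge-coloring with no red $H_1$ and no blue $H_2$.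

For pairs with $m_2(H_1)>m_2(H_2)$ no claim is made about which ones satisfy the conjecture.

## 3. Necklaces of cliques and the proof of Theorem A

For $n\ge4$ and $k\ge3$ let the *necklace* $A^{(n)}_k$ have vertex set $\mathbb Z_k\times\{1,\dots,n-1\}$, where for each $i\in\mathbb Z_k$ a complete graph, the $i$-th *bead*, is placed on the $n$ vertices $(i,1),\dots,(i,n-1),(i+1,1)$. Since $k\ge3$, two distinct beads share at most one vertex, so beads are edge-disjoint. The ring of Section 1 is $A^{(4)}_k$.

**Lemma 1.** $A^{(n)}_k$ is 2-connected and $m(A_k^{(n)})=n/2$.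

*Proof.* **2-connectedness.** We check that no vertex is a cut vertex. Delete a vertex. What remains of each bead is a complete graph on at least $n-1\ge 3$ vertices, hence connected. Consecutive beads are joined through the shared vertices $(i,1)$, and at most one of these $k$ links was deleted. So the beads are still joined along a path of beads, and the graph is connected.

**Density.** We bound the number of edges inside an arbitrary vertex set $S$. Let $S$ meet the $i$-th bead in $s_i$ vertices. The sets "bead $i$ without $(i+1,1)$" partition the vertex set, and $S$ meets the $i$-th of them in at least $s_i-1$ vertices. Hence $|S|\ge\sum_{s_i\ge1}(s_i-1)$. Every edge lies in exactly one bead and $s_i\le n$, so the number of edges inside $S$ is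
$$\sum_i\binom{s_i}2=\sum_{s_i\ge1}\frac{s_i}2(s_i-1)\le\frac n2\sum_{s_i\ge1}(s_i-1)\le\frac n2|S|.$$
So $m\le n/2$. The whole graph has $k\binom n2$ edges and $k(n-1)$ vertices, that is, density exactly $n/2$. $\square$

**Lemma 2.** Let $n\ge \max\{4,v(H_2)\}$ and $m_2(H_1)>m_2(H_2)>1$. Suppose that in $K_n$, for every copy $L$ of $H_2$ and every $e\in E(L)$, there is a copy $R$ of $H_1$ with $E(L)\cap E(R)=\{e\}$. Then $A^{(n)}_k\in\mathcal C^*(H_1,H_2)$ for all $k\ge3$. If in addition $n/2\le m_2(H_1,H_2)$, then $A^{(n)}_k\in\hat{\mathcal A}(H_1,H_2,\varepsilon)$ for all $k\ge3$ and all $\varepsilon>0$.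

*Proof.* By hypothesis every copy of $H_2$ inside a bead belongs to $\mathcal L^*$, with partners taken in the same bead. Since $n\ge v(H_2)$ and a bead is complete, every edge of a bead lies in such a copy. These copies cover all edges, hence all vertices. So $A_k^{(n)}\in\mathcal C^*(H_1,H_2)$. The remaining requirements are Lemma 1. $\square$

**Choosing the bead when $H_2=K_3$.** The first choice one might try is $H_1=K_n$. It stops at once: the only copy of $K_n$ in the bead $K_n$ contains all three edges of every triangle. To meet a triangle $L$ in the single edge $e$, a copy $R$ of $H_1$ on the vertices of the bead must miss the other two edges of $L$, which are adjacent. The cheapest option is to let $H_1$ be $K_n$ minus two adjacent edges. Then the witness condition holds, and the density condition of Lemma 2 for $d_2(H_1,K_3)$ reads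
$$\frac{\binom n2-2}{n-\frac32}\ge\frac n2\iff n(n-1)-4\ge n\left(n-\tfrac32\right)\iff \frac n2\ge4\iff n\ge8.$$
For instance, $n=5$ gives $\frac{8}{3.5}=\frac{16}7<\frac52$, and the necklace is too dense. At $n=8$ there is equality.

### Proof of Theorem A, part 1

**Step 1: the hypotheses.** We verify the balance conditions and compute $m_2(H_1,K_3)$. As computed after Definition 1, $K_3$ is strictly 2-balanced with $m_2=2$. The graph $H_1$ has $28-2=26$ edges, so $d_2(H_1,K_3)=26/6.5=4$. A proper subgraph on $8$ vertices with an edge has value at most $25/6.5<4$. A subgraph on $k\le7$ vertices has value at most $\binom k2/(k-\frac32)$, which for $k=2,\dots,7$ equals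
$$2,\quad 2,\quad 2.4,\quad \tfrac{20}7,\quad \tfrac{10}3,\quad \tfrac{42}{11},$$
all less than $4$. So $H_1$ is strictly balanced with respect to $d_2(\cdot,K_3)$ and $m_2(H_1,K_3)=4$. Also $m_2(H_1)\ge d_2(H_1)=\frac{25}6>2=m_2(K_3)$, and in particular $H_1\not\cong K_3$.

**Step 2: the witnesses.** We verify the condition of Lemma 2 with $n=8$. Let $L$ be a triangle in $K_8$ and $e\in E(L)$. Deleting from $K_8$ the other two edges of $L$, which are adjacent, leaves a copy $R$ of $H_1$ with $E(R)\cap E(L)=\{e\}$.

Since $n/2=4=m_2(H_1,K_3)$, Lemma 2 puts all necklaces $A_k^{(8)}$, $k\ge3$, into $\hat{\mathcal A}(H_1,K_3,\varepsilon)$ for every $\varepsilon>0$. They have different orders, and $m=4$ by Lemma 1. $\square$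

### Proof of Theorem A, part 2

Let $H_2$ be strictly 2-balanced with $m_2(H_2)>1$. Put $\kappa=1/m_2(H_2)\in(0,1)$ and $a=2-\kappa\in(1,2)$, so that $d_2(X,H_2)=e(X)/(v(X)-a)$.

**Step 1: the graph $H_1$.** We remove from $K_n$ a bounded number of edges that provides all witnesses at once. Let $Z$ be the vertex-disjoint union of the graphs $H_2-e$, one for each $e\in E(H_2)$, each on all $v(H_2)$ vertices. Put $z=e(Z)$. For $n\ge v(Z)$ let $H_1=K_n-E(Z')$ with $Z\cong Z'\subseteq K_n$. Up to isomorphism this does not depend on the choice of $Z'$.

**Step 2: the witnesses.** We check the condition of Lemma 2. Let $L\subseteq K_n$ be a copy of $H_2$ and $e\in E(L)$. Fix an isomorphism $H_2\to L$ and let $e_0$ be the edge mapped to $e$. Place $Z'\cong Z$ in $K_n$ so that the part $H_2-e_0$ is mapped onto $L-e$ and all other parts lie outside $V(L)$; there is room because $n\ge v(Z)$. Then $R=K_n-E(Z')$ is a copy of $H_1$, and $E(R)\cap E(L)=E(L)\setminus E(Z')=\{e\}$.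

**Step 3: balance and densities.** We show that for large $n$ all numerical conditions hold. Put
$$f(k)=\frac{\binom k2}{k-a}=\frac12\left(k-1+a+\frac{a(a-1)}{k-a}\right),$$
where the second form follows from $(k-a)(k-1+a)=k(k-1)-a(a-1)$. Since $a(a-1)>0$, $f$ is convex for $k>a$. A subgraph with an edge on $k\le n-1$ vertices therefore has
$$d_2(\cdot,H_2)\le f(k)\le\max\{f(2),f(n-1)\},\qquad f(2)=\frac1{2-a}=\frac1\kappa .$$
Put $\mu=d_2(H_1,H_2)=f(n)-\frac z{n-a}$. From the formula for $f$, as $n\to\infty$ with $z$ and $a$ fixed,
$$\mu-f(n-1)\to\tfrac12,\qquad \mu-\tfrac n2\to\tfrac{a-1}2=\tfrac{1-\kappa}2>0,\qquad \mu\to\infty,\qquad d_2(H_1)=\frac{\binom n2-z-1}{n-2}\to\infty.$$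
So for all large $n$ we have $\mu>f(n-1)$ and $\mu>1/\kappa$. Proper subgraphs on $n$ vertices have fewer edges than $H_1$ and so a smaller value. Hence $H_1$ is strictly balanced with respect to $d_2(\cdot,H_2)$ and $m_2(H_1,H_2)=\mu\ge n/2$. Also $m_2(H_1)\ge d_2(H_1)>m_2(H_2)$ for large $n$, and in particular $H_1\not\cong H_2$.

Lemma 2 now gives $A_k^{(n)}\in\hat{\mathcal A}(H_1,H_2,\varepsilon)$ for all $k\ge3$ and $\varepsilon>0$. Every large $n$ gives such an $H_1$, with $v(H_1)=n$, so there are infinitely many. $\blacksquare$

**Remark (the coloring clause on the necklaces of part 1).** Only finiteness breaks on $A_k^{(8)}$ with $k\ge4$; these graphs have valid edge-colorings. First, every triangle lies in one bead. Otherwise it has edges in two consecutive beads, $i-1$ and $i$, meeting at $(i,1)$; call its other vertices $u$ (in bead $i-1$) and $v$ (in bead $i$). The edge $uv$ lies in some bead $j$. This $j$ is neither $i-1$ nor $i$, since these two beads share only $(i,1)$. So $u=(i-1,1)$ with $j=i-2$, and $v=(i+1,1)$ with $j=i+1$, which forces $3\equiv0$ modulo $k$, impossible. Hence every clique on at least three vertices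 lies in one bead. Color a perfect matching of each bead blue and all other edges red. There is no blue triangle. A red copy of $H_1$ contains a $K_7$, obtained by removing the common vertex of the two missing edges, and this $K_7$ lies in one bead. The eighth vertex has $5$ neighbors in it, so it forms triangles with them and lies in the same bead. But a bead has only $28-4=24<26$ red edges.

**Remark (isomorphic pairs).** For $H_1=H_2=K_3$ Lemma 1 gives that all $A^{(4)}_k\in\mathcal C(K_3,K_3)$ are 2-connected with $m=2=m_2(K_3,K_3)$. So the hypothesis $H_1\not\cong H_2$ in Theorem B cannot be dropped.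

## 4. The potential $h$ and linked graphs

From here to the end, $H_1\not\cong H_2$ are strictly 2-balanced, $m:=m_2(H_1)=m_2(H_2)>1$, and $s=\max\{v(H_1),v(H_2)\}$. Since $m>1$ we have $v(H_i)\ge3$, so $e(H_i)=m(v(H_i)-2)+1>2$ and hence $e(H_i)\ge 3$.

For $H'\subseteq H_1$ with $e(H')\ge1$ we have $e(H')\le m(v(H')-2)+1$, with equality for $H_1$. (For $v(H')\ge3$ this is $d_2(H')\le m$; for $v(H')=2$ both sides are $1$.) This inequality is the same as $d_2(H',H_2)\le m$. So $m_2(H_1,H_2)=m$.

The necklaces worked because a bead had at most $m_2(H_1,H_2)\,(v-1)$ edges. So we measure how far a graph $X$ with $v(X)\ge1$ is from exceeding this amount: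
$$h(X)=m(v(X)-1)-e(X).\tag{1}$$
For example, with $m=2$: $h(K_4)=0$, and with $m=4$: $h(K_8)=0$. For Theorem B we want to show that pieces have $h<0$.

**Lemma 3.**

* **(F1)** If $X,Y$ share a vertex, then $h(X\cup Y)=h(X)+h(Y)-h(X\cap Y)$. Otherwise $h(X\cup Y)=h(X)+h(Y)+m$.
* **(F2)** If $K\subseteq H_i$ and $e(K)\ge1$, then $h(K)\ge m-1$, with equality if and only if $K=H_i$ or $K\cong K_2$.
* **(F3)** $H_i$ has no isolated vertices, and every vertex of $H_i$ has degree $>m$, unless $H_i\cong K_3$, where all degrees are $2=m$.

*Proof.* (F1) is inclusion–exclusion for vertices and edges: in the first case $m(v(X)-1)+m(v(Y)-1)-m(v(X\cap Y)-1)=m(v(X\cup Y)-1)$, and in the second case one extra $m$ is left over.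

(F2) The inequality $h(K)\ge m-1$ is $e(K)\le m(v(K)-2)+1$. There is equality for $K=H_i$ and for $K\cong K_2$, and if $K$ is proper with $v(K)\ge3$ then strict 2-balancedness gives $e(K)-1<m(v(K)-2)$.

(F3) Deleting an isolated vertex from $H_i$ would leave a graph with an edge and potential $(m-1)-m=-1<m-1$, contradicting (F2). Now let $w$ have degree $d\ge1$ in $H_i$. Then $h(H_i-w)=(m-1)-m+d=d-1$. If $H_i-w$ has no edge, then $H_i$ is a star and $m=d_2(H_i)\le1$, a contradiction. Otherwise (F2) gives $d-1\ge m-1$, with strict inequality unless $H_i-w\cong K_2$. In that last case $v(H_i)=3$, and $m=e(H_i)-1>1$ forces $H_i\cong K_3$. $\square$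

**Definition 5 (copies, closed edges, linked graphs).** A *copy* is a subgraph isomorphic to $H_1$ or $H_2$; these are its two *types*, and since $H_1\not\cong H_2$ each copy has exactly one type. An edge $e$ is *closed in $B$* if there are copies $R\cong H_1$, $L\cong H_2$ in $B$ with $E(R)\cap E(L)=\{e\}$; we call $R,L$ *witnesses* of $e$. A graph $B$ with $e(B)\ge1$ and no isolated vertices is *linked* if every edge of $B$ lies in a copy and the graph on the set of all copies in $B$, two being adjacent if they share an edge, is connected.

Take $\{H_1,H_2\}=\{K_3,K_{3,3}\}$ with $m=2$. Two triangles sharing an edge form a linked graph with $h=2\cdot3-5=1$. Two triangles sharing only a vertex form a graph that is not linked, with $h=2\cdot4-6=2$. Gluing a triangle to a $K_{3,3}$ along an edge $e$ gives a linked graph with $7$ vertices, $11$ edges and $h=1$. Here $e$ is closed, and it is the only closed edge: the two new edges lie in no $K_{3,3}$, since their common endpoint has degree $2$, and the other edges of the $K_{3,3}$ lie in no triangle.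

Three observations will be used freely. First, the only copy contained in a copy $P$ is $P$ itself: a proper subgraph of $P$ with at least two edges has $h>m-1$ by (F2), whereas a copy has $h=m-1$. Second, copies have no isolated vertices, so a copy is contained in a graph as soon as its edges are. Third, if a family of copies is connected under edge-sharing, then its union is linked, because any further copy in the union shares an edge with a member of the family. In particular a single copy is linked.

**Lemma 4.** If $B$ is linked, $X\subseteq B$ and $e(X)\ge1$, then $h(B)\le h(X)$. In particular $h(B)\le m-1$.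

*Proof.* The purpose is to grow $X$ to $B$ by adding copies, never increasing $h$. Choose $Y$ with $X\subseteq Y\subseteq B$, $h(Y)\le h(X)$ and $e(Y)$ maximum. Suppose $E(Y)\ne E(B)$.

Some copy $Q\subseteq B$ shares an edge with $Y$ and is not contained in $Y$. Indeed, suppose otherwise. Then the set of copies sharing an edge with $Y$ is nonempty, because $Y$ has an edge and every edge lies in a copy. All its members lie in $Y$, so any copy sharing an edge with a member also shares an edge with $Y$. Hence this set is closed under adjacency, so it contains all copies, and $E(B)\subseteq E(Y)$, a contradiction.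

By (F1) and (F2), $h(Y\cup Q)=h(Y)+(m-1)-h(Y\cap Q)\le h(Y)$, because $Y\cap Q\subseteq Q$ has an edge. Since $e(Y\cup Q)>e(Y)$, this contradicts the choice of $Y$. So $E(Y)=E(B)$, and $Y=B$ since $B$ has no isolated vertices. For the last claim take $X$ to be a copy. $\square$

## 5. Counting degrees, and what is left when $\{m\}>\frac12$

We want: a linked graph in which all edges are closed satisfies $h(B)<0$. The natural attempt is to count degrees. If $R,L$ witness a closed edge at $w$, they share only one edge at $w$, so $d_B(w)\ge d_R(w)+d_L(w)-1$.

For the pair $K_3,K_{3,3}$ with $m=2$ this is all we need: every degree is at least $2+3-1=4$, so $e(B)\ge2v(B)>2(v(B)-1)$. The general statement is this. Here $\{m\}=m-\lfloor m\rfloor$.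

**Lemma 5.** Let $w$ be incident with a closed edge of $B$. If $\{m\}\le\frac12$, then $d_B(w)\ge2m$. If $\{m\}>\frac12$, then $v(H_1),v(H_2)\ge5$ and $d_B(w)\ge2\lfloor m\rfloor+1>2m-1$.

*Proof.* Suppose first that some $H_i\cong K_3$. Then $m=2$, and the other graph is not $K_3$, so by (F3) its degrees exceed $2$. Hence $d_B(w)\ge2+3-1=4=2m$, and $\{m\}=0$. Otherwise, by (F3), all degrees in $H_1$ and $H_2$ exceed $m$, so they are at least $\lfloor m\rfloor+1$, and
$$d_B(w)\ge2\lfloor m\rfloor+1=2m-2\{m\}+1 .$$
This is at least $2m$ if $\{m\}\le\frac12$, and it is larger than $2m-1$ always. Finally, $v(H_i)\le2$ is impossible; if $v(H_i)=3$ then $m=e(H_i)-1$ is an integer; if $v(H_i)=4$ then $m=(e(H_i)-1)/2$. In these cases $\{m\}\le\frac12$. $\square$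

When $\{m\}>\frac12$ the count falls short, and such pairs exist. Here is one with $m=\frac53$. The graph $K_{2,3}$ has $d_2=\frac53$; its proper subgraphs on $5,4,3,2$ vertices have at most $5,4,2,1$ edges, so $d_2\le\frac43,\frac32,1,\frac12$, and it is strictly 2-balanced. Let $W$ have vertex set $\mathbb Z_8$, all edges $\{i,i+1\}$, and the edges $\{0,4\},\{1,5\},\{2,6\}$. It has $11$ edges and $d_2(W)=\frac{10}6=\frac53$. To see that $W$ is strictly 2-balanced, add the edge $\{3,7\}$ to obtain a $3$-regular graph $W^+$, in which $i$ is adjacent to $i\pm1$ and $i+4$.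

* $W^+$ has no triangle: three steps from $\{1,-1,4\}$ summing to $0$ modulo $8$ would use an even number of steps $\pm1$, and the possible sums $4+4+4$ and $4+\{-2,0,2\}$ are not $0$.
* $W^+$ has no $K_{2,3}$: otherwise two distinct vertices $i,i+d$ would have the same neighborhood, so shifting by $d$ would preserve $\{-1,1,4\}$; comparing sums, $3d\equiv0$ modulo $8$, so $d=0$.

By Mantel's theorem with its equality case, a triangle-free graph on $3,4,5$ vertices has at most $2,4,6$ edges, and $6$ only for $K_{2,3}$. So subgraphs of $W$ on $2,3,4,5$ vertices have at most $1,2,4,5$ edges, and $d_2\le\frac12,1,\frac32,\frac43$. On $6$ vertices, the two omitted vertices of $W^+$ touch at least $5$ of its $12$ edges, so at most $7$ edges remain and $d_2\le\frac64$. On $7$ vertices at most $12-3=9$ edges remain and $d_2\le\frac85$. A proper subgraph on $8$ vertices has $d_2\le\frac96$. All these values are below $\frac53$.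

For the pair $K_{2,3},W$ both minimum degrees are $2$, so the count gives only $d_B(w)\ge3$ and $e(B)\ge\frac32v(B)$. We need $e(B)>\frac53(v(B)-1)$, and $\frac32v>\frac53(v-1)$ holds only for $v<10$. This is the exact point at which degree counting stops. What survives of it is the bound $d_B(w)>2m-1$, and that will be used once, for a single vertex.

## 6. Linked graphs with closed edges have $h<0$

The way past this point is a minimal counterexample argument. Inside $B$ take a linked piece $C$ that is as large as possible while missing some vertex. It will turn out that the witnesses of edges leaving $V(C)$ share no edge with $C$. They therefore generate a second linked piece $D$, edge-disjoint from $C$, and two edge-disjoint linked pieces can share at most two vertices if $h(B)\ge0$. So $D$ is a smaller graph in which all edges are closed, except possibly one: the edge joining the two vertices shared with $C$. To make the induction run we must therefore allow one edge that is not closed.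

**Proposition 6.** Let $B$ be linked with at most one edge not closed in $B$. Then $h(B)<0$.

*Proof.* Suppose not, and let $B$ be a counterexample with $e(B)$ minimum; so $h(B)\ge0$.

**Step 1: reduction to $\{m\}>\frac12$.** We use the degree count where it works. Every vertex of $B$ lies in a copy, so by (F3) it has degree at least $m>1$, that is, at least $2$. As at most one edge is not closed, every vertex is incident with a closed edge, and Lemma 5 applies to all vertices. If $\{m\}\le\frac12$, then $e(B)\ge m\,v(B)$ and $h(B)\le-m<0$, a contradiction. So $\{m\}>\frac12$, $v(H_1),v(H_2)\ge5$, and all degrees in $B$ are at least $2\lfloor m\rfloor+1\ge3$ and exceed $2m-1$. Let $r$ be the non-closed edge if there is one, and otherwise any edge.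

**Step 2: witnesses meet only in their edge.** We claim: if $R,L$ witness that $e$ is closed, then $V(R)\cap V(L)=e$. Let $k=|V(R)\cap V(L)|\ge2$. The graph $R\cap L$ has $k$ vertices and one edge, so by Lemma 4 and (F1)
$$0\le h(B)\le h(R\cup L)=2(m-1)-\bigl(m(k-1)-1\bigr)=2m-1-m(k-1).$$
Hence $k-1<2$, and $k=2$.

**Step 3: edge-disjoint linked pieces share at most two vertices.** We claim: if $C,D\subseteq B$ are linked and edge-disjoint, then $p=|V(C)\cap V(D)|\le2$. Suppose $p\ge3$. The intersection consists of $p$ isolated vertices and has $h=m(p-1)$. By Lemma 4 (three times) and (F1), $h(B)\le h(C\cup D)\le2(m-1)-m(p-1)\le-2<0$, a contradiction.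

**Step 4: the piece $C$.** We choose a largest linked piece that contains $r$ and misses a vertex. Consider pairs $(x,C)$ with $x\in V(B)$ such that $C$ is the union of all copies in one component of the edge-sharing graph on those copies of $B$ that avoid $x$, and $r\in E(C)$. Such pairs exist. Take a copy $Q\ni r$. Since $e(B)\ge2$, some edge of $B$ is closed, and Step 2 gives $v(B)\ge v(H_1)+v(H_2)-2>v(Q)$, because $Q$ is a copy of one $H_i$ and the other has at least $5$ vertices. So there is $x\notin V(Q)$, and we may take the component containing $Q$.

Choose $(x,C)$ with $e(C)$ maximum. Then $C$ is linked and $x\notin V(C)$. Put $N=V(B)\setminus V(C)\ni x$. An edge incident with $N$ is not in $C$, so it differs from $r$ and is closed in $B$.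

**Step 5: copies that overlap $C$ without lying in it cover $N$.** We claim: if a copy $Q\not\subseteq C$ shares an edge with $C$, then $N\subseteq V(Q)$. Suppose $u\in N\setminus V(Q)$. The copies forming $C$ avoid $u$, and so does $Q$; together they form a family connected under edge-sharing. The component for $u$ that contains this family has a union containing $C\cup Q$. So it contains $r$ and has more edges than $C$, contradicting the choice of $(x,C)$.

**Step 6: $|N|\ge2$.** This is where the degree bound $>2m-1$ is used. If $N=\{x\}$, then $v(B)=v(C)+1$ and $e(B)\ge e(C)+d_B(x)$, so by Lemma 4 applied to a copy in $C$,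
$$h(B)\le h(C)+m-d_B(x)\le2m-1-d_B(x)<0,$$
a contradiction.

**Step 7: copies edge-disjoint from $C$ meet $N$ in at least three vertices.** Let a copy $P$ be edge-disjoint from $C$. Both are linked, so Step 3 gives $|V(P)\cap V(C)|\le2$ and $|V(P)\cap N|\ge v(P)-2\ge3$.

**Step 8: witnesses at $N$ avoid $C$.** We claim: $|N|\ge3$, and for every edge $e$ incident with $N$, any witnesses $R,L$ of $e$ are edge-disjoint from $C$. Let $z\in e\cap N$. Suppose $Q\in\{R,L\}$ shares an edge with $C$. Since $z\in V(Q)\setminus V(C)$, we have $Q\not\subseteq C$, so $N\subseteq V(Q)$ by Step 5. Let $P$ be the other witness. By Step 2, $V(P)\cap N\subseteq V(P)\cap V(Q)=e$, so $|V(P)\cap N|\le2$. By Step 7, $P$ is not edge-disjoint from $C$. As $z\in V(P)$, also $P\not\subseteq C$, and Step 5 gives $N\subseteq V(P)$. Hence $N\subseteq V(P)\cap V(Q)=e$, and by Step 6 $N=e$ as vertex sets.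

So the second assertion holds for every edge $e$ incident with $N$ such that $e\ne N$, in particular for all such edges if $|N|\ge3$. If $|N|=2$, then since $d_B(x)\ge3$ there is an edge $e$ at $x$ with $e\ne N$. It is closed, its witnesses are edge-disjoint from $C$, and Step 7 gives $|N|\ge3$, a contradiction. With Step 6 we get $|N|\ge3$.

**Step 9: the second piece $D$.** We build the smaller graph and finish. For each edge $e$ incident with $N$ fix witnesses $R_e,L_e$. Fix one such edge $e_0$; it exists since $x$ has degree at least $3$. Let $\mathcal Q$ be the smallest family of copies that contains $R_{e_0},L_{e_0}$ and contains $R_e,L_e$ whenever $e$ is incident with $N$ and lies in a member of $\mathcal Q$. Let $D=\bigcup\mathcal Q$. The family is connected under edge-sharing, since $R_{e_0},L_{e_0}$ share $e_0$ and each later pair shares its edge $e$ with a previous member. So $D$ is linked. By Step 8, $D$ is edge-disjoint from $C$. By Step 3, $|V(D)\cap V(C)|\le2$, so at most one edge of $D$ has both ends in $V(C)$, that is, is not incident with $N$. Every other edge of $D$ is incident with $N$, so its fixed witnesses lie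 in $D$ and it is closed in $D$. Since $e(C)\ge1$, we have $e(D)<e(B)$. By minimality of $B$, $h(D)<0$, and Lemma 4 gives $h(B)\le h(D)<0$, a contradiction. $\square$

## 7. Large linked graphs with all edges closed have linear surplus

Proposition 6 gives $e(B)>m(v(B)-1)$, but for a large linked graph $B$ this is compatible with density very close to $m$. To bound the size of graphs of density at most $m+\varepsilon$ we need a surplus proportional to $v(B)$.

Build $B$ by adding one copy at a time. A new copy that meets the old graph in a single edge does not change $h$, and any other overlap lowers $h$ by a fixed amount. For example with $m=2$: two triangles $123$, $234$ glued along $23$ have $h=1$; adding the triangle $124$, which meets the old graph in the two edges $12,24$, produces $K_4$ with $h=0$. So we must show that the second kind of step occurs linearly often. If it were rare, $B$ would contain long untouched stretches in which copies are glued one after another along single edges, and the point is that in such a stretch edges cannot be closed. The following lemma is the local form of this.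

**Lemma 7.** Let $G$ be a graph, $P\subseteq G$ a copy, $f=xy\in E(P)$, $I=V(P)\setminus\{x,y\}$, and suppose every edge of $G$ incident with $I$ lies in $P$. Then every copy $Q\subseteq G$ having an edge incident with $I$ equals $P$.

*Proof.* We split $Q$ at $\{x,y\}$ and compute $h(Q)$. Let $Q_1$ be formed by the edges of $Q$ incident with $I$, and $Q_2$ by the other edges of $Q$, neither with isolated vertices. Then $Q=Q_1\cup Q_2$, $Q_1$ has an edge, and $Q_1\subseteq P-f$, since $f$ is not incident with $I$. A vertex of $I$ is in no edge of $Q_2$, so $V(Q_1)\cap V(Q_2)\subseteq\{x,y\}$.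

If $E(Q_2)\subseteq\{f\}$, then $Q\subseteq P$, so $Q=P$. Suppose now that $Q_2$ has an edge other than $f$. We show $h(Q)>m-1$, which contradicts $h(Q)=m-1$. Let $t=|V(Q_1)\cap V(Q_2)|$; note that $Q_1$ and $Q_2$ have no common edge. Both are subgraphs of $Q$ with an edge, so $h(Q_1),h(Q_2)\ge m-1$ by (F2).

If $t\le1$, then (F1) gives $h(Q)\ge2(m-1)>m-1$, since a single vertex has $h=0$. Let $t=2$, so $x,y$ are vertices of both $Q_1$ and $Q_2$.

* **Case $f\in E(Q)$.** Then $f\in E(Q_2)$. The graph $Q_1+f$ has at least two edges and is a proper subgraph of $Q$, because $Q_2$ has another edge. The graph $Q_2$ has at least two edges and is proper, because $Q_1$ has an edge. By (F2) each has $h>m-1$. They intersect exactly in the $K_2$ on $f$. So $h(Q)>2(m-1)-(m-1)=m-1$.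
* **Case $f\notin E(Q)$.** Since $x,y\in V(Q_1)$ and $Q_1+f\subseteq P$, we get $h(Q_1)=h(Q_1+f)+1\ge m$. The graph $Q_2$ is a proper subgraph of $Q$ with an edge, it contains $x$ and $y$, and $xy\notin E(Q_2)$; so $Q_2\not\cong K_2$ and $h(Q_2)>m-1$. The intersection consists of two isolated vertices, with $h=m$. So $h(Q)>m+(m-1)-m=m-1$. $\square$

**Proposition 8.** There are $c_1>0$ and $n_1$, depending only on $H_1,H_2$, such that every linked $B$ with all edges closed in $B$ and $v(B)\ge n_1$ satisfies $e(B)\ge(m+c_1)v(B)$.

*Proof.*

**Step 1: generic and degenerate steps.** We set up the construction of $B$ and see how $h$ changes. By the argument in the proof of Lemma 4 (as long as not all edges are present, some copy shares an edge with the current graph and is not contained in it) we can write $F_0\subset F_1\subset\dots\subset F_T=B$, where $F_0$ is a copy and $F_j=F_{j-1}\cup Q_j$ with a copy $Q_j\not\subseteq F_{j-1}$ sharing an edge with $F_{j-1}$. Step $j$ is *generic* if $Q_j\cap F_{j-1}\cong K_2$, in which case this edge is called $f_j$, and *degenerate* otherwise. Let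
$$c=\min\{h(K)-(m-1):\ K\subsetneq H_i,\ e(K)\ge1,\ K\not\cong K_2,\ i=1,2\}.$$
By (F2), $c>0$. (The minimum is over a nonempty finite set; it includes $H_i$ minus an edge.) Since $h(F_j)=h(F_{j-1})+(m-1)-h(F_{j-1}\cap Q_j)$, generic steps preserve $h$ and degenerate steps decrease it by at least $c$. With $D$ degenerate steps,
$$h(B)\le m-1-cD.\tag{2}$$
It remains to bound $v(B)$ by a constant times $D+1$.

**Step 2: the forest of generic steps.** We record which generic step is attached to which. Let $U=V(F_0)\cup\bigcup_{j\text{ degenerate}}V(Q_j)$, so $|U|\le s(D+1)$. Let $\Gamma$ be the set of generic steps. For $j\in\Gamma$ let $I_j=V(Q_j)\setminus f_j$; this is the set of vertices new in step $j$. So the sets $I_j$ are disjoint, and $V(B)=U\cup\bigcup_{j\in\Gamma}I_j$. (A set $I_j$ may meet $U$, because a later degenerate step may use its vertices.) Step $j\in\Gamma$ *creates* the edges of $Q_j$ other than $f_j$; each of them is incident with $I_j$. Edges not created by generic steps have both ends in $U$. If $f_j$ was created by a generic step $i<j$, call $i$ the *parent* of $j$. This makes $\Gamma$ a forest. Call $j$ *marked*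 if $I_j\cap U\ne\emptyset$. As the $I_j$ are disjoint, at most $|U|$ steps are marked.

**Step 3: edges at a vertex outside $U$.** We locate the creators of all edges at such a vertex. *Let $w\in I_j\setminus U$. Every edge of $B$ at $w$ is created by $j$ or by a descendant $k$ of $j$, and in the second case $w\in f_{k'}$ for every $k'$ on the forest path from $j$ (excluded) to $k$ (included).*

We use induction on the creation time of the edge. Since $w\notin U$, the edge was created by some generic $k$, and $w\in V(Q_k)=I_k\cup f_k$. If $w\in I_k$, then $k=j$ by disjointness. Otherwise $w\in f_k$. The edge $f_k$ is an edge at $w$ that is present before step $k$; as $w\notin U$, it was created by a generic step, namely the parent $i$ of $k$. By induction $i$ is $j$ or a descendant of $j$, with $w\in f_{k'}$ along the path from $j$ to $i$. Adding $k$ to the path proves the claim.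

**Step 4: childless steps are marked.** This bounds the number of leaves of the forest. Suppose $j\in\Gamma$ has no child and is unmarked. By Step 3 all edges of $B$ incident with $I_j$ are created by $j$, so they lie in $Q_j$. Let $e\in E(Q_j)\setminus\{f_j\}$; it is incident with $I_j$. As $e$ is closed, it lies in a copy $Q$ of the type different from that of $Q_j$. Lemma 7, with $G=B$, $P=Q_j$, $f=f_j$, gives $Q=Q_j$, a contradiction.

**Step 5: chains.** We cut the forest into few special nodes and few chains. By Step 4 the forest has at most $|U|$ childless nodes, hence at most $|U|$ nodes with at least two children. Let $\Gamma'$ be the set of nodes that are marked or have at least two children; so $|\Gamma'|\le2|U|$. Every node outside $\Gamma'$ is unmarked and has exactly one child. Descending from such a node through unique children, we eventually meet a node of $\Gamma'$, because childless nodes belong to $\Gamma'$. Group the nodes outside $\Gamma'$ by the first node of $\Gamma'$ met. Since every node has at most one parent, each group is a *chain* $j_1,\dots,j_t$ in which $j_{i+1}$ is the unique child of $j_i$ for $1\le i\le t$,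 where $j_{t+1}\in\Gamma'$. There are at most $|\Gamma'|$ chains.

The next four steps show that every chain has length $t<t_0:=(s+1)(2s+4)+1$. Suppose $t\ge t_0$, and write $Q_i,f_i,I_i$ for $Q_{j_i},f_{j_i},I_{j_i}$. Then $V(Q_i)=f_i\cup I_i$, and for $i\le t$ the edge $f_{i+1}$ is created by $j_i$, so $f_{i+1}\in E(Q_i)$ has an endpoint in $I_i$ and $|f_i\cap f_{i+1}|\le1$. For $a\le b\le t$ put $J_{a,b}=Q_a\cup\dots\cup Q_b$; its vertex set is $f_a\cup I_a\cup\dots\cup I_b$.

**Step 6: a stretch of a chain contains no other copies.** *The only copies in $J_{a,b}$ are $Q_a,\dots,Q_b$.* Use induction on $b$. The vertices of $I_b$ were new in step $j_b$, so the edges of $J_{a,b}$ incident with $I_b$ all lie in $Q_b$. A copy using such an edge equals $Q_b$ by Lemma 7. Any other copy has all its edges in $J_{a,b-1}$ or equal to $f_b$. If $a<b$, then $f_b\in E(Q_{b-1})$, so the copy lies in $J_{a,b-1}$ and induction applies. If $a=b$, the copy would have at most one edge, which is impossible.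

**Step 7: a copy through a stretch must pass out at both ends.** We study a copy of the wrong type through an edge in the middle. Fix $q\le t$, an edge $e\in E(Q_q)\setminus\{f_q,f_{q+1}\}$ (copies have at least three edges), and a copy $Q\ni e$ of the type different from that of $Q_q$; it exists because $e$ is closed. Call an index $i\le t$ *$Q$-empty* if $V(Q)\cap I_i=\emptyset$. As the $I_i$ are disjoint and $v(Q)\le s$, at most $s$ indices are not $Q$-empty. We claim:

> $(*)$ Let $i<q<k\le t$ with $i,k$ both $Q$-empty. Then there are distinct vertices $a,b\in V(Q)$ with $f_i\cap f_{i+1}=\{a\}$ and $f_k\cap f_{k+1}=\{b\}$.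

Let $J=J_{i+1,k-1}$, and let $Q_{in}$ and $Q_{out}$ be formed by the edges of $Q$ in $J$ and not in $J$, respectively. Then $e\in E(Q_{in})$. Among $Q_{i+1},\dots,Q_{k-1}$ only $Q_q$ contains $e$. Indeed, $Q_l$ with $l<q$ was present before $e$ was created by $j_q$. If $l>q$ and $e\in E(Q_l)$, then $e$ was present before step $j_l$, so $e=f_l$; but $f_l$ is created by $j_{l-1}$, so $l=q+1$, contradicting $e\ne f_{q+1}$. Since $Q\ne Q_q$, Step 6 gives $Q\not\subseteq J$, and $Q_{out}$ has an edge.

Let $W=V(Q_{in})\cap V(Q_{out})$ and $w\in W$, and let $e'\ni w$ be an edge of $Q$ not in $J$. We have $w\in V(J)=f_{i+1}\cup I_{i+1}\cup\dots\cup I_{k-1}$.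

* Suppose $w\in I_l$ with $i+1\le l\le k-1$. The node $j_l$ is unmarked, so $w\notin U$ and Step 3 applies: $e'$ is created by $j_l$ or a descendant of it. As $e'\notin E(J)$, the creator is not among $j_l,\dots,j_{k-1}$, so it is $j_k$ or a descendant of $j_k$. It is not $j_k$, since then $e'$ would be incident with $I_k$, which is disjoint from $V(Q)$. So it is a proper descendant of $j_k$, hence $j_{k+1}$ or a descendant of $j_{k+1}$. Both $j_k$ and $j_{k+1}$ lie on the path in Step 3, which gives $w\in f_k\cap f_{k+1}$.
* Otherwise $w\in f_{i+1}\subseteq V(Q_i)=f_i\cup I_i$. As $V(Q)\cap I_i=\emptyset$, we get $w\in f_i\cap f_{i+1}$.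

So $W\subseteq(f_i\cap f_{i+1})\cup(f_k\cap f_{k+1})$, a union of two sets of size at most $1$. The graphs $Q_{in},Q_{out}$ have edges, no common edge, and union $Q$. If $|W|\le1$, then (F1) and (F2) give $h(Q)\ge2(m-1)>m-1$, a contradiction. Hence $|W|=2$, which is $(*)$.

**Step 8: a long block has a common vertex.** We use $(*)$ to find a long part of the chain in which all gluing edges pass through one vertex. Let $\ell=2s+3$ and $q=(s+1)\ell+1$, so that $q+s+1=(s+1)(2s+4)+1=t_0\le t$. Choose $e,Q$ for this $q$ as in Step 7. Among the $s+1$ indices $q+1,\dots,q+s+1$ there is a $Q$-empty one; call it $k$. Split $\{1,\dots,q-1\}$ into $s+1$ blocks of $\ell$ consecutive indices. At most $s$ indices are not $Q$-empty, so some block $i_0,\dots,i_0+\ell-1$ consists of $Q$-empty indices.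

By $(*)$, for each $i$ in this block $f_i\cap f_{i+1}=\{a_i\}$ with $a_i\in V(Q)$. One endpoint of $f_{i+1}$ lies in $I_i$, which is disjoint from $V(Q)$; so $V(Q)\cap f_{i+1}=\{a_i\}$. If $i+1$ is also in the block, then $a_{i+1}\in V(Q)\cap f_{i+1}$, so $a_{i+1}=a_i$. Hence there is a vertex $a$ with $f_i\cap f_{i+1}=\{a\}$ for all $i$ in the block.

**Step 9: contradiction inside the block.** Now we apply $(*)$ again, in the middle of the block. Let $q'=i_0+s+1$, choose $e'\in E(Q_{q'})\setminus\{f_{q'},f_{q'+1}\}$ and a copy $Q'\ni e'$ of the type different from that of $Q_{q'}$. The block contains $s+1$ indices on each side of $q'$, so it contains $Q'$-empty indices $i'<q'<k'$. By $(*)$ for $q',e',Q'$, the single vertices of $f_{i'}\cap f_{i'+1}$ and $f_{k'}\cap f_{k'+1}$ are distinct. But both sets equal $\{a\}$, a contradiction. So every chain has fewer than $t_0$ nodes.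

**Step 10: counting.** We turn the bound on chains into a lower bound for $D$. By Step 5, $|\Gamma|\le|\Gamma'|(1+t_0)\le2|U|(1+t_0)$. So
$$v(B)\le|U|+s|\Gamma|\le C_0(D+1),\qquad C_0=s\bigl(1+2s(1+t_0)\bigr),$$
using $|U|\le s(D+1)$. Hence $D\ge v(B)/C_0-1$, and with (2)
$$e(B)=m(v(B)-1)-h(B)\ge m\,v(B)-2m+1-c+\frac c{C_0}v(B).$$
Take $c_1=c/(2C_0)$, and $n_1$ so large that $c_1n_1\ge2m-1+c$. $\square$

## 8. From linked pieces to 2-connected graphs: the end of Theorem B

**Step 1: one inequality for all sizes.** We combine the two propositions. There is $c_2>0$ with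
$$e(B)\ge m(v(B)-1)+c_2\,v(B)\qquad\text{for every linked }B\text{ with all edges closed in }B.\tag{3}$$
For $v(B)\ge n_1$ this holds with $c_1$ in place of $c_2$ by Proposition 8. There are only finitely many graphs with $v(B)<n_1$ up to isomorphism, and each of those concerned has $e(B)-m(v(B)-1)=-h(B)>0$ by Proposition 6. So we may take $c_2$ as the minimum of $c_1$ and the finitely many numbers $-h(B)/v(B)$.

**Step 2: decomposition of $A$.** We split a member of $\hat{\mathcal A}$ into linked pieces. Let $\varepsilon_0=\frac12\min\{c_1,c_2\}$ and $A\in\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$. Since $m_2(H_1)=m_2(H_2)$, we have $A\in\mathcal C(H_1,H_2)$, so all edges of $A$ are closed in $A$; also $A$ is 2-connected and $m(A)\le m+\varepsilon_0$. Let $B_1,\dots,B_k$ be the unions of the copies over the components of the edge-sharing graph on all copies in $A$. They are edge-disjoint and linked, and they cover $E(A)$. Each edge of $B_i$ is closed in $B_i$, because both its witnesses contain it and hence belong to the same component.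

**Step 3: there is only one piece.** We show that a cyclic arrangement of pieces, as in the necklaces, is now too dense. Suppose $k\ge2$. Let $T$ be the bipartite incidence graph between $\{B_1,\dots,B_k\}$ and $V(A)$, a vertex being joined to every $B_i$ that contains it. Since $A$ is connected and has no isolated vertices, $T$ is connected.

We claim that $T$ is not a tree. Suppose it is. As $k\ge2$ and $T$ is connected, some $w\in V(A)$ lies in at least two of the $B_i$. Deleting $w$ disconnects the tree $T$. Every component of $T-w$ contains some $B_i$, hence also a vertex of $A$ other than $w$. Every edge of $A-w$ joins two vertices in a common $B_i$, so it does not connect different components of $T-w$. Hence $w$ is a cut vertex of $A$, a contradiction.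

A connected graph that is not a tree has at least as many edges as vertices, so $\sum_iv(B_i)=e(T)\ge v(A)+k$. By (3),
$$e(A)=\sum_ie(B_i)\ge m\sum_i(v(B_i)-1)+c_2\sum_iv(B_i)\ge(m+c_2)v(A)>(m+\varepsilon_0)v(A),$$
contradicting $m(A)\le m+\varepsilon_0$. So $k=1$, and $A=B_1$ is linked.

**Step 4: finiteness.** We bound $v(A)$. If $v(A)\ge n_1$, Proposition 8 gives $e(A)\ge(m+c_1)v(A)>(m+\varepsilon_0)v(A)$, a contradiction. So $v(A)<n_1$, and $\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$ is finite.

**Step 5: colorings.** We shrink $\varepsilon_0$ until all members have density at most $m$. As $\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$ is finite, we can choose $\varepsilon\in(0,\varepsilon_0]$ such that no $A$ in it has $m<m(A)\le m+\varepsilon$. Then $\hat{\mathcal A}(H_1,H_2,\varepsilon)\subseteq\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$ is finite, and all its members satisfy $m(A)\le m=m_2(H_1,H_2)$. By Theorem (CMSW) each of them has a valid edge-coloring for $H_1$ and $H_2$. $\blacksquare$
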